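\title{Recognizing finite groups by average element order: every multiplicity occurs}

\begin{abstract}
The average order $\mathrm{o}(G)$ of a finite group $G$ is the mean of the orders of its elements, and $G$ is $n$-recognizable if exactly $n$ isomorphism types of finite groups have average order $\mathrm{o}(G)$. We show that $n$-recognizable groups exist for every positive integer $n$. More precisely, for each $k\ge 1$ the finite groups of average order $\frac{15}{4}-5^{-k}$ are the semidirect products $C_5^k\rtimes C_4$ in which the involution of $C_4$ acts by inversion, and there are $\lfloor k/2\rfloor+1$ of them. The proof turns the equation into divisibility conditions on the group order and shows that, under these conditions, no group other than $A_5$ (for $k=1$) has smaller average order.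
\end{abstract}

\section{Introduction}

All groups in this paper are finite. Write $o(x)$ for the order of an element $x$, and put
\[
\psi(G)=\sum_{x\in G}o(x),\qquad \mathrm{o}(G)=\frac{\psi(G)}{|G|}.
\]
The rational number $\mathrm{o}(G)$ is the \emph{average order} of $G$. It is at least $1$, with equality only for the trivial group. How much of $G$ does this one number remember? It need not remember $|G|$. Let $C_m$ be the cyclic group of order $m$ and $D_{2m}$ the dihedral group of order $2m$. Then $\psi(C_4)=1+2+4+4=11$, while the rotations of $D_{12}$ contribute $1+2+3+3+6+6=21$ and its six reflections contribute $12$, so that $\mathrm{o}(C_4)=\frac{11}{4}=\frac{33}{12}=\mathrm{o}(D_{12})$.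

Let $n$ be a positive integer. A group $G$ is \emph{$n$-recognizable} (by average order) if there are exactly $n$ pairwise non-isomorphic groups $H$ with $\mathrm{o}(H)=\mathrm{o}(G)$, the group $G$ itself being one of them; a $1$-recognizable group is called \emph{characterizable}. The following is known.
\begin{enumerate}
\item The groups $A_4$, $A_5$, $S_4$, and $C_2^j$, $D_8\times C_2^j$ for all $j\ge 0$, are characterizable.
\item The groups $C_4$ and $D_{12}$ are the only ones of average order $\frac{11}{4}$, so they are $2$-recognizable.
\item For each $j\ge 0$ exactly three groups have average order $\frac{11}{4}-2^{-(j+5)}$: the groups $D(C_4\times C_4)\times C_2^j$ and $(D_8*D_8)\times C_2^j$, and one further group of order $2^{j+5}$. Here $D(C_4\times C_4)$ is the generalized dihedral group of $C_4\times C_4$, and $D_8*D_8$ is the central product amalgamating the centers. These groups are $3$-recognizable.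
\end{enumerate}
So $n=1,2,3$ occur. The question posed in \cite{ZKA} is: \emph{for which $n$ does an $n$-recognizable group exist?}

The natural guess is that every $n$ occurs, because coincidences are easy to produce: two groups with the same number of elements of each order have the same average order. The difficulty lies in the word ``exactly''. One has to exclude all other groups, of all orders, and one has to do this for a family in which the number of isomorphism types takes every value. We confirm the guess with the following family. For integers $a,b\ge 0$ with $a+b=k\ge 1$, let $M$ be the diagonal $k\times k$ matrix over $\mathbb{F}_5$ with the entry $2$ repeated $a$ times followed by the entry $3$ repeated $b$ times. Since $2^2=3^2=-1$ in $\mathbb{F}_5$, we have $M^2=-I$ and $M^4=I$. Define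
\[
G_{a,b}=\mathbb{F}_5^{\,k}\rtimes\langle s\rangle,\qquad o(s)=4,\qquad svs^{-1}=Mv\quad(v\in\mathbb{F}_5^{\,k}),
\]
a group of order $4\cdot 5^k$ in which $s^2$ inverts $\mathbb{F}_5^{\,k}$, and put
\[
c_k=\frac{15}{4}-\frac{1}{5^k}.
\]

\begin{theorem}\label{thm:fiber}
For every $k\ge 1$, the groups of average order exactly $c_k$ are, up to isomorphism, the groups $G_{a,b}$ with $a+b=k$. There are exactly $\lfloor k/2\rfloor+1$ of them.
\end{theorem}

\begin{corollary}\label{cor:all}
For every positive integer $n$ there is an $n$-recognizable group: each $G_{a,b}$ with $a+b=2n-1$ is one. For $n\ge 2$ there are at least $2n$ pairwise non-isomorphic $n$-recognizable groups.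
\end{corollary}

\begin{proof}
For $k=2n-1$ we have $\lfloor k/2\rfloor+1=n$. For $n\ge 2$ the same holds for $k=2n-2\ge 1$, and the $n$ groups obtained from this value of $k$ have a different order from the first $n$.
\end{proof}

Theorem~\ref{thm:fiber} comes from an extremal property of the groups $G_{a,b}$. Let $|H|_2$ denote the largest power of $2$ dividing $|H|$.

\begin{theorem}\label{thm:sharp}
Let $k\ge 1$ and let $H$ be a group with $|H|_2=4$ and $5^k\mid |H|$. If $\mathrm{o}(H)\le c_k$, then either $H\cong G_{a,b}$ with $a+b=k$, and then $\mathrm{o}(H)=c_k$, or $k=1$ and $H\cong A_5$, and then $\mathrm{o}(H)=\frac{211}{60}<c_1=\frac{213}{60}$.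
\end{theorem}

Thus for $k\ge 2$ the number $c_k$ is the minimum of the average order over all groups $H$ with $|H|_2=4$ and $5^k\mid|H|$, and the minimizers are exactly the groups $G_{a,b}$ with $a+b=k$.

\begin{remark}
Neither hypothesis on $|H|$ can be dropped. The group $C_4$ has $|C_4|_2=4$ and average order $\frac{11}{4}<c_k$. In the group $\mathbb{F}_5^{\,k}\rtimes C_2$ with $C_2$ acting by inversion, the $5^k$ elements outside $\mathbb{F}_5^{\,k}$ are involutions, so $\psi=1+5(5^k-1)+2\cdot 5^k$ and the average order is $\frac72-2\cdot 5^{-k}<c_k$.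
\end{remark}

Section~\ref{sec:model} shows on two model cases how an equation $\mathrm{o}(H)=r$ becomes an extremal problem. Section~\ref{sec:G} describes the groups $G_{a,b}$ and deduces Theorem~\ref{thm:fiber} from Theorem~\ref{thm:sharp}. The mechanism behind Theorem~\ref{thm:sharp} is visible in the groups of order $20$ (Section~\ref{sec:cost}). The proof is elementary when $H$ has a normal subgroup of odd order and index $4$ (Section~\ref{sec:complement}); otherwise it uses the Gorenstein--Walter theorem (Section~\ref{sec:nocomplement}). We write $x^g=g^{-1}xg$.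

\section{From an equation to an inequality}\label{sec:model}

If $\mathrm{o}(H)=p/q$ in lowest terms, then $q\,\psi(H)=p\,|H|$, so $q$ divides $|H|$. This bounds the prime powers in $|H|$ from below only. At the prime $2$ there is also an upper bound.

\begin{lemma}\label{lem:odd}
For every group $H$, the number $\psi(H)$ is odd.
\end{lemma}

\begin{proof}
The elements of order at least $3$ fall into pairs $\{x,x^{-1}\}$ of distinct elements of equal order, and each pair contributes an even amount. Each involution contributes $2$, and the identity contributes $1$.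
\end{proof}

The simplest lower bound for the average order counts every non-identity element with the smallest order that Lagrange's theorem allows.

\begin{lemma}\label{lem:crude}
Let $p$ be a prime such that no prime smaller than $p$ divides $|H|$. Then $\mathrm{o}(H)\ge p-\frac{p-1}{|H|}$, with equality if and only if $x^p=1$ for all $x\in H$.
\end{lemma}

\begin{proof}
Every $x\ne 1$ has order at least $p$, so $\psi(H)\ge 1+p(|H|-1)$, with equality exactly when every $x\neq 1$ has order $p$.
\end{proof}

\begin{example}\label{ex:model}
Let $m\ge 1$.

(a) Suppose $\mathrm{o}(H)=2-2^{-m}$. Then $2^m\psi(H)=(2^{m+1}-1)|H|$, so $2^m\mid |H|$, and Lemma~\ref{lem:crude} gives $2-2^{-m}\ge 2-\frac{1}{|H|}\ge 2-2^{-m}$. Equality holds throughout, so $|H|=2^m$, $x^2=1$ for all $x$, and $H\cong C_2^m$. This proves that $C_2^m$ is characterizable.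

(b) Suppose $\mathrm{o}(H)=3-2\cdot 3^{-m}$. Then $3^m\psi(H)=(3^{m+1}-2)|H|$. The left side is odd by Lemma~\ref{lem:odd}, so $|H|$ is odd; also $3^m\mid|H|$. Lemma~\ref{lem:crude} with $p=3$ gives $3-2\cdot 3^{-m}\ge 3-\frac{2}{|H|}\ge 3-2\cdot 3^{-m}$. Hence the groups with this average order are exactly the groups of order $3^m$ in which $x^3=1$ for all $x$. For $m=3$ these include $C_3^3$ and the nonabelian group of upper unitriangular $3\times3$ matrices $I+N$ over $\mathbb{F}_3$, where $(I+N)^3=I+N^3=I$.
\end{example}

Both cases follow one pattern: the equation forces divisibility conditions on $|H|$, and the given value is the minimum of the average order under those conditions. To realize every $n$ we need such a family in which the minimizers can be counted and the count grows in steps of at most one.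

\section{The groups $G_{a,b}$}\label{sec:G}

A generator $s$ of $C_4$ acting on $\mathbb{F}_p^{\,k}$ with $s^2=-1$ is a square root of $-I$. For $p=3$ the polynomial $x^2+1$ is irreducible, so such an action makes $\mathbb{F}_3^{\,k}$ a vector space over $\mathbb{F}_9$ and is determined up to equivalence by $k$. For $p=5$ we have $x^2+1=(x-2)(x-3)$, and the multiplicities of the two eigenvalues are a free parameter that the element orders do not see.

\begin{proposition}\label{prop:G}
Let $k\ge 1$.
\begin{enumerate}
\item[(i)] If $a+b=k$, then $\psi(G_{a,b})=15\cdot 5^k-4$ and $\mathrm{o}(G_{a,b})=c_k$.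
\item[(ii)] If $H=K\rtimes\langle s\rangle$ with $K\cong C_5^k$, $o(s)=4$ and $s^2$ inverting $K$, then $H\cong G_{a,b}$ for some $a,b$ with $a+b=k$.
\item[(iii)] $G_{a,b}\cong G_{a',b'}$ if and only if $(a',b')\in\{(a,b),(b,a)\}$. Hence there are $\lfloor k/2\rfloor+1$ isomorphism types with $a+b=k$.
\end{enumerate}
\end{proposition}

\begin{proof}
(i) Let $K=\mathbb{F}_5^{\,k}$ and $j\in\{1,2,3\}$. The eigenvalues of $M^j$ lie in $\{2,3,4\}$, so $I-M^j$ is invertible. Since $vs^jv^{-1}=(v-M^jv)\,s^j$ for $v\in K$, every element of the coset $Ks^j$ is conjugate to $s^j$. The cosets $K,Ks,Ks^2,Ks^3$ therefore contribute $1+5(5^k-1)$, $4\cdot 5^k$, $2\cdot 5^k$, $4\cdot 5^k$. The sum is $15\cdot 5^k-4$; divide by $4\cdot 5^k$.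

(ii) The map $v\mapsto svs^{-1}$ is a linear map $A$ of $K=\mathbb{F}_5^{\,k}$ with $(A-2I)(A-3I)=A^2+I=0$. So $A$ is diagonalizable with eigenvalues in $\{2,3\}$, and in a suitably ordered eigenbasis its matrix is $M$.

(iii) In $G_{a,b}$ the generator $s^{-1}$ acts as $M^{-1}$, which has the eigenvalue $2^{-1}=3$ with multiplicity $a$ and $3^{-1}=2$ with multiplicity $b$; reordering the basis gives $G_{a,b}\cong G_{b,a}$. Conversely, let $\theta\colon G_{a,b}\to G_{a',b'}$ be an isomorphism, and let $K',s',M'$ be the data of $G_{a',b'}$. The normal Sylow $5$-subgroup $K$ is mapped onto $K'$, by an additive and hence linear bijection, and $\theta(s)$ generates $G_{a',b'}$ modulo $K'$. So $\theta(s)=ws'^{\,\pm1}$ with $w\in K'$, and this element acts on $K'$ as $M'^{\,\pm 1}$ because $K'$ is abelian. Applying $\theta$ to $svs^{-1}=Mv$ shows that $M$ is similar to $M'$ or to $M'^{\,-1}$, that is, $(a,b)=(a',b')$ or $(a,b)=(b',a')$. The unordered pairs $\{a,b\}$ with $a+b=k$ are indexed by $\min(a,b)\in\{0,\dots,\lfloor k/2\rfloor\}$.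
\end{proof}

\begin{example}
For $k=1$ the only group is $G_{1,0}$, the group of affine maps $x\mapsto \lambda x+\mu$ of $\mathbb{F}_5$, with $\psi=71$. For $k=2$ there are $G_{2,0}$ and $G_{1,1}$, of order $100$ and with $\psi=371$. In $G_{2,0}$ the element $s$ acts as a scalar, so all six subgroups of order $5$ are normal; in $G_{1,1}$ only the two eigenlines are.
\end{example}

\begin{proof}[Proof of Theorem~\ref{thm:fiber}, assuming Theorem~\ref{thm:sharp}]
By Proposition~\ref{prop:G}, the groups $G_{a,b}$ with $a+b=k$ have average order $c_k$ and fall into $\lfloor k/2\rfloor+1$ isomorphism types. Conversely, let $\mathrm{o}(H)=c_k$, that is,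
\[
4\cdot 5^k\,\psi(H)=(15\cdot 5^k-4)\,|H|.
\]
The numbers $\psi(H)$ and $15\cdot 5^k-4$ are odd, the first by Lemma~\ref{lem:odd}, so $|H|_2=4$. Since $5\nmid 15\cdot 5^k-4$, also $5^k\mid|H|$. Theorem~\ref{thm:sharp} applies, and $A_5$ is excluded because $\mathrm{o}(A_5)\neq c_1$.
\end{proof}

\section{The cost of fixed points}\label{sec:cost}

\subsection*{Groups of order $20$}
Let $|H|=20$. The number of Sylow $5$-subgroups divides $4$ and is $1$ modulo $5$, so $H=K\rtimes S$ with $K=\mathbb{F}_5$ and $|S|=4$, and $t\in S$ acts on $K$ as multiplication by a scalar $\lambda(t)$, where $\lambda\colon S\to\mathbb{F}_5^\times\cong C_4$ is a homomorphism. If $\lambda(t)\ne1$, then $vtv^{-1}=(1-\lambda(t))v\cdot t$ shows that $Kt$ consists of five conjugates of $t$ and contributes $5\,o(t)$ to $\psi(H)$. If $\lambda(t)=1$, then $o(vt)=o(v)o(t)$ and the coset contributes $\psi(C_5)\,o(t)=21\,o(t)$. The image of a four-group in $C_4$ has order at most $2$, so there are five possibilities: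
\[
\begin{array}{c|c|l}
S & |\lambda(S)| & \psi(H)\\ \hline
C_4 & 4 & 21+5\cdot 2+5\cdot4+5\cdot 4=71\\
C_4 & 2 & 21+21\cdot 2+5\cdot 4+5\cdot 4=103\\
C_4 & 1 & 21\,(1+2+4+4)=231\\
C_2^2 & 2 & 21+21\cdot 2+5\cdot 2+5\cdot 2=83\\
C_2^2 & 1 & 21\,(1+2+2+2)=147
\end{array}
\]
The first row is $G_{1,0}$. A coset $Kt$ is cheap when $t$ has no fixed point on $K$ other than $1$, and expensive otherwise. The four-group has the cheaper elements, but one of its involutions always has fixed points, and this outweighs the saving. In general, $K$ is an unknown group of odd order, and it may not exist at all. The rest of this section prepares the tools for both difficulties.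

\subsection*{The coset formula}
Every element $x$ of a group can be written in exactly one way as $x=yz=zy$ with $o(y)$ a power of $2$ and $o(z)$ odd; then $y,z\in\langle x\rangle$ and $o(x)=o(y)o(z)$. We call $y$ the \emph{$2$-part} and $z$ the \emph{odd part} of $x$. A \emph{normal $2$-complement} of $H$ is a normal subgroup $K$ of odd order whose index is a power of $2$; then $H=K\rtimes S$ for any Sylow $2$-subgroup $S$. An element of odd order has trivial image in the $2$-group $H/K$, so $K$ is the set of all elements of odd order of $H$, and in particular a characteristic subgroup.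

\begin{lemma}\label{lem:coset}
Let $H=K\rtimes S$ with $|K|$ odd and $S$ a $2$-group. For $t\in S$, the orders of the elements of $Kt$ sum to $|K|\,o(t)\,\mathrm{o}(C_K(t))$. Consequently
\begin{equation}\label{eq:coset}
|S|\,\mathrm{o}(H)=\sum_{t\in S}o(t)\,\mathrm{o}(C_K(t)).
\end{equation}
\end{lemma}

\begin{proof}
Let $x\in Kt$ have $2$-part $y$ and odd part $z$. Then $z\in K$, so $y\in Kt$. By Sylow's theorem $y$ lies in a conjugate of $S$, and since $H=SK$ this conjugate is $S^g$ with $g\in K$. Now $t^g=g^{-1}(tgt^{-1})\,t\in Kt$, and $S^g$ meets each coset of $K$ in exactly one element, so $y=t^g$. Conversely, if $y=t^g$ with $g\in K$ and $z\in C_K(y)$, then $yz\in Kt$ has $2$-part $y$ and odd part $z$. So $Kt$ is in bijection with the pairs $(y,z)$, where $y$ runs over the $|K|/|C_K(t)|$ conjugates of $t$ under $K$ and $z$ runs over $C_K(y)\cong C_K(t)$. As $o(yz)=o(t)o(z)$, the sum is $\frac{|K|}{|C_K(t)|}\,o(t)\,\psi(C_K(t))$. Sum over $t\in S$ and divide by $|K|$.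
\end{proof}

To use \eqref{eq:coset} we need lower bounds for the average order of groups of odd order.

\begin{lemma}\label{lem:bounds}
\begin{enumerate}
\item[(i)] If $C\ne 1$ has odd order, then $\mathrm{o}(C)\ge\frac73$.
\item[(ii)] If $C$ has odd order and $\mathrm{o}(C)<3$, then $x^3=1$ for all $x\in C$.
\item[(iii)] If $B$ is abelian of odd order and $5^k\mid |B|$ with $k\ge1$, then $\mathrm{o}(B)\ge 5-4\cdot 5^{-k}\ge\frac{21}{5}$, and $\mathrm{o}(B)=5-4\cdot 5^{-k}$ if and only if $B\cong C_5^k$.
\item[(iv)] If $R$ is normal in $H$, then $\mathrm{o}(H)\ge \mathrm{o}(H/R)$.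
\end{enumerate}
\end{lemma}

\begin{proof}
(i) Lemma~\ref{lem:crude} gives $\mathrm{o}(C)\ge 3-\frac{2}{|C|}\ge 3-\frac23$.

(ii) Consider $\psi(C)-3|C|=\sum_{x\in C}(o(x)-3)$. The identity contributes $-2$ and no other term is negative. If some $x$ had order at least $5$, then $x$ and $x^{-1}\neq x$ would each contribute at least $2$, and the sum would be positive.

(iii) Write $B=P\times B'$ with $|P|=5^j$, $j\ge k$, and $5\nmid |B'|$. Then $o(xy)=o(x)o(y)$ for $x\in P$, $y\in B'$, so $\mathrm{o}(B)=\mathrm{o}(P)\,\mathrm{o}(B')$. By Lemma~\ref{lem:crude}, $\mathrm{o}(P)\ge 5-4\cdot5^{-j}\ge 5-4\cdot 5^{-k}$, with equality throughout exactly when $P$ has exponent $5$ and $j=k$; and $\mathrm{o}(B')\ge1$ with equality exactly when $B'=1$.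

(iv) Since $o(xR)$ divides $o(x)$, each coset $xR$ contributes at least $|R|\,o(xR)$ to $\psi(H)$.
\end{proof}

Part (iii) fails without commutativity: the nonabelian group $\mathbb{F}_5^{\,2}\rtimes C_3$, with $C_3$ acting by a matrix with characteristic polynomial $x^2+x+1$ (which has no root in $\mathbb{F}_5$, so that both nontrivial cosets consist of conjugates of elements of order $3$), has $\psi=121+150=271$ and average order $\frac{271}{75}<\frac{21}{5}$. Commutativity will come from the absence of fixed points.

\subsection*{Involutions acting on groups of odd order}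
The next facts belong to the theory of coprime action \cite{Gor}; in the form needed here they have short proofs.

\begin{lemma}\label{lem:action}
Let $K$ be a normal subgroup of odd order of a group $H$.
\begin{enumerate}
\item[(i)] If $u\in H$ is an involution with $C_K(u)=1$, then $x^u=x^{-1}$ for all $x\in K$, and $K$ is abelian.
\item[(ii)] If $V\le H$ is a four-group and $K\neq1$, then $C_K(v)\ne1$ for some involution $v\in V$.
\item[(iii)] If $V\le H$ is a $2$-group and $p$ is a prime, then $V$ normalizes some Sylow $p$-subgroup of $K$.
\end{enumerate}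
\end{lemma}

\begin{proof}
(i) If $x^{-1}x^u=y^{-1}y^u$ with $x,y\in K$, then $yx^{-1}=(yx^{-1})^u$, so $x=y$. Hence $x\mapsto x^{-1}x^u$ is a bijection of $K$, and $(x^{-1}x^u)^u=(x^u)^{-1}x=(x^{-1}x^u)^{-1}$. So inversion is an automorphism of $K$, which gives $y^{-1}x^{-1}=x^{-1}y^{-1}$ for all $x,y\in K$.

(ii) Let $u_1,u_2,u_1u_2$ be the involutions of $V$. If $C_K(u_1)=C_K(u_2)=1$, then both invert $K$, so $C_K(u_1u_2)=K\neq 1$.

(iii) Let $G=KV$ and let $P$ be a Sylow $p$-subgroup of $K$. For $g\in G$ there is $x\in K$ with $P^g=P^x$, so $gx^{-1}\in N_G(P)$ and $G=N_G(P)K$. Thus $|G:N_G(P)|=|K:N_K(P)|$ is odd, and $N_G(P)$ contains a Sylow $2$-subgroup of $G$, say $V^h$. Then $V$ normalizes $P^{h^{-1}}$.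
\end{proof}

\subsection*{Existence of normal $2$-complements}
Burnside's transfer theorem, for the prime $2$, states: \emph{if a Sylow $2$-subgroup $S$ of $G$ satisfies $N_G(S)=C_G(S)$, then $G$ has a normal $2$-complement.} When $S$ is abelian, $S\le C_G(S)$, so $N_G(S)/C_G(S)$ is isomorphic to a subgroup of odd order of $\operatorname{Aut}(S)$. This gives two consequences.
\begin{enumerate}
\item[(B1)] If $S$ is cyclic, then $\operatorname{Aut}(S)$ is a $2$-group, so $G$ has a normal $2$-complement.
\item[(B2)] If $S\cong C_2^2$, then $\operatorname{Aut}(S)\cong S_3$ acts as the symmetric group on the three involutions. So either $G$ has a normal $2$-complement, or some element of $N_G(S)$ permutes the three involutions of $S$ cyclically.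
\end{enumerate}

\section{Groups with a normal $2$-complement}\label{sec:complement}

\begin{proposition}\label{prop:complement}
Let $|H|_2=4$, $5^k\mid|H|$ and $\mathrm{o}(H)\le c_k$, and suppose that $H$ has a normal $2$-complement $K$. Then $H\cong G_{a,b}$ with $a+b=k$.
\end{proposition}

\begin{proof}
Let $S$ be a Sylow $2$-subgroup and $T=4\,\mathrm{o}(H)$, so that $T\le 15-4\cdot 5^{-k}<15$. Note that $5^k\mid|K|$, so $K\neq1$. We use Lemma~\ref{lem:bounds}(i) for each nontrivial centralizer, and the bound $1$ for the others.

\emph{The case $S=\langle s\rangle\cong C_4$.} Put $C=C_K(s)=C_K(s^{-1})$ and $D=C_K(s^2)$, so $C\le D\le K$. By \eqref{eq:coset},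
\[
T=\mathrm{o}(K)+2\,\mathrm{o}(D)+8\,\mathrm{o}(C).
\]
If $C\ne1$, then all three groups are nontrivial and $T\ge 11\cdot\frac73>15$. If $C=1\ne D$, then $T\ge\frac73+\frac{14}{3}+8=15$. Both contradict $T<15$. Hence $C=D=1$ and $T=\mathrm{o}(K)+10$. By Lemma~\ref{lem:action}(i), $s^2$ inverts $K$ and $K$ is abelian, so Lemma~\ref{lem:bounds}(iii) applies; this is where $5^k\mid|H|$ enters in full strength. It gives $T\ge 15-4\cdot 5^{-k}$, so equality holds and $K\cong C_5^k$. Proposition~\ref{prop:G}(ii) identifies $H$.

\emph{The case $S=\{1,u_1,u_2,u_3\}\cong C_2^2$.} We show that this cannot occur. Put $C_i=C_K(u_i)$. By \eqref{eq:coset},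
\[
T=\mathrm{o}(K)+2\,\mathrm{o}(C_1)+2\,\mathrm{o}(C_2)+2\,\mathrm{o}(C_3).
\]
If all $C_i$ are nontrivial, then $T\ge 7\cdot\frac73>15$. So we may assume $C_3=1$; then $u_3$ inverts $K$ and $K$ is abelian. As $u_2=u_1u_3$, the group $C_2$ consists of the elements of $K$ inverted by $u_1$. For $x\in K$ we have
\[
x^2=\bigl(x\,x^{u_1}\bigr)\bigl(x\,(x^{u_1})^{-1}\bigr),
\]
where the first factor is fixed and the second is inverted by $u_1$. Squaring is a bijection of $K$, so $K=C_1C_2$, and $|K|$ divides $|C_1|\,|C_2|$. Hence $5$ divides $|C_1|$ or $|C_2|$, say $|C_1|$. Lemma~\ref{lem:bounds}(iii), applied to $K$ and to $C_1$, gives $T\ge\frac{21}{5}+2\cdot\frac{21}{5}+2+2=\frac{83}{5}>15$, a contradiction.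
\end{proof}

\section{Groups without a normal $2$-complement}\label{sec:nocomplement}

Throughout this section $H$ is a group with $|H|_2=4$, $5^k\mid|H|$ and $\mathrm{o}(H)\le c_k$ that has no normal $2$-complement. By (B1), a Sylow $2$-subgroup $V$ of $H$ is a four-group. We show that $k=1$ and $H\cong A_5$.

\subsection*{Elements of even order}
There are no cosets to sum over, but the proof of Lemma~\ref{lem:coset} really sorted elements by their $2$-parts, and this still makes sense. The role of $C_K(t)$ is taken by the odd part of the centralizer of an involution.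

\begin{lemma}\label{lem:even}
All involutions of $H$ are conjugate. For each involution $y$, the group $C_H(y)$ has a normal $2$-complement $K_y$, of index $4$, and the groups $K_y$ are conjugate. Exactly $\frac14|H|$ elements of $H$ have even order, and their orders sum to $\frac12|H|\,\mathrm{o}(K_u)$, where $u$ is any involution.
\end{lemma}

\begin{proof}
By (B2) the three involutions of $V$ are conjugate, and every involution is conjugate to one in $V$ by Sylow's theorem. So we may take $u\in V$. Then $V$ is a Sylow $2$-subgroup of $C_H(u)$, and no element of $C_H(u)$ permutes the involutions of $V$ cyclically, since it fixes $u$. By (B2) applied to $C_H(u)$, this group has a normal $2$-complement $K_u$, of index $4$. Conjugation transports $K_u$ to the other involutions.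

The $2$-part $y$ of an element of even order is nontrivial and lies in a conjugate of $V$, so it is an involution, and the odd part is an element of odd order of $C_H(y)$, hence lies in $K_y$. Conversely, every pair $(y,z)$ with $z\in K_y$ arises from the element $yz$, of order $2\,o(z)$. There are $|H|/(4|K_u|)$ involutions. Each accounts for $|K_u|$ elements of even order, whose orders sum to $2\psi(K_u)$.
\end{proof}

Fix an involution $u\in V$. Three quarters of the elements have odd order, and these alone use up about $\frac94$ of the allowance $c_k<\frac{15}{4}$. Little is left for $K_u$.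

\begin{lemma}\label{lem:exp3}
For every involution $y$ of $H$ and every $x\in K_y$ we have $x^3=1$.
\end{lemma}

\begin{proof}
The $\frac34|H|$ elements of odd order contribute at least $1+3(\frac34|H|-1)=\frac94|H|-2$ to $\psi(H)$. With Lemma~\ref{lem:even},
\[
\frac{15}{4}-\frac1{5^k}\ \ge\ \mathrm{o}(H)\ \ge\ \frac94-\frac{2}{|H|}+\frac12\,\mathrm{o}(K_u).
\]
Since $|H|\ge4\cdot5^k$, this gives $\mathrm{o}(K_u)\le 3-2\cdot5^{-k}+\frac{4}{|H|}\le 3-5^{-k}<3$. Apply Lemma~\ref{lem:bounds}(ii) and the conjugacy of the groups $K_y$.
\end{proof}

\subsection*{Removing the odd-order radical}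
We now know the centralizers of involutions, and this identifies a group once normal subgroups of odd order are factored out. Let $R=O(H)$ be the largest normal subgroup of odd order (the product of two normal subgroups of odd order is again one), and let $L=H/R$, with images denoted by bars. The preimage of a normal subgroup of odd order of $L$ is a normal subgroup of odd order of $H$, so $O(L)=1$. We must check that the prime $5$ and the information on centralizers survive in $L$.

\begin{lemma}\label{lem:radical}
\begin{enumerate}
\item[(i)] $R$ is a $3$-group, so $5^k\mid|L|$. If $R\ne1$, then $K_u\neq1$.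
\item[(ii)] $\bar V$ is a four-group and a Sylow $2$-subgroup of $L$, and its three involutions are conjugate in $L$.
\item[(iii)] Every element of odd order of $C_L(\bar u)$ has order $1$ or $3$.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) Let $p\ne3$ be an odd prime. By Lemma~\ref{lem:action}(iii), $V$ normalizes a Sylow $p$-subgroup $P$ of $R$. For each involution $v\in V$, the elements of $C_P(v)$ have odd order and centralize $v$, so $C_P(v)\le K_v$; a $p$-group in which $x^3=1$ is trivial. Lemma~\ref{lem:action}(ii), applied in $PV$, gives $P=1$. If $R\neq1$, the same lemma gives an involution $v\in V$ with $1\ne C_R(v)\le K_v\cong K_u$.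

(ii) The order of $R$ is odd, so $V$ maps isomorphically onto a Sylow $2$-subgroup of $L$, and conjugate elements have conjugate images.

(iii) Let $\bar x$ centralize $\bar u$. Then $u^x\in Ru$, so $\langle u\rangle$ and $\langle u^x\rangle$ are Sylow $2$-subgroups of $R\langle u\rangle=\langle u\rangle R$, and $u^x=u^r$ for some $r\in R$. Thus $xr^{-1}\in C_H(u)$, and $C_L(\bar u)$ is the image of $C_H(u)=K_uV$. The image of $K_u$ is a normal $2$-complement of $C_L(\bar u)$, so it contains all elements of odd order, and Lemma~\ref{lem:exp3} applies.
\end{proof}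

\subsection*{Identifying the quotient}
We recall the facts needed. A minimal normal subgroup of a group is a direct product of isomorphic simple groups. For an odd prime power $q>3$, the group $\mathrm{PSL}(2,q)$ is simple of order $\frac12q(q^2-1)$, and $\mathrm{PSL}(2,5)\cong A_5$.
\begin{enumerate}
\item[(P1)] (Gorenstein--Walter \cite{GW}) A nonabelian simple group with Sylow $2$-subgroup $C_2^2$ is isomorphic to $\mathrm{PSL}(2,q)$ with $q>3$ and $q\equiv3,5\pmod 8$.
\item[(P2)] $\operatorname{Aut}(\mathrm{PSL}(2,q))=\mathrm{P}\Gamma\mathrm{L}(2,q)$, the extension of $\mathrm{PGL}(2,q)$ by the automorphisms of the field $\mathbb{F}_q$. If $q$ is an odd prime, this is $\mathrm{PGL}(2,q)$, which contains $\mathrm{PSL}(2,q)$ with index $2$.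
\item[(P3)] For odd $q$, the centralizer of an involution in $\mathrm{PSL}(2,q)$ is dihedral of order $q-\varepsilon$, where $\varepsilon=\pm1$ and $q\equiv\varepsilon\pmod4$. (A dihedral group of order $2m$ has a cyclic subgroup of order $m$; for $m=2$ it is the four-group.)
\end{enumerate}

\begin{lemma}\label{lem:L}
We have $k=1$, and $L\cong A_5$ or $L\cong\mathrm{PSL}(2,11)$.
\end{lemma}

\begin{proof}
Let $N$ be a minimal normal subgroup of $L$. It has even order because $O(L)=1$. The subgroup $N\cap\bar V$ is a Sylow $2$-subgroup of the normal subgroup $N$, so it contains an involution, and by Lemma~\ref{lem:radical}(ii) it contains all three. Thus $\bar V\le N$ and $|L:N|$ is odd.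

Suppose $N$ is abelian. Then its simple factors have order $2$, so $N=\bar V$ is normal in $L$. The group $E=C_L(\bar V)$ is normal in $L$ and has the central Sylow $2$-subgroup $\bar V$, so by Burnside's theorem it has a normal $2$-complement. This complement is characteristic in $E$, hence normal in $L$, hence trivial. So $E=\bar V$, and $L/\bar V$ embeds in $S_3$. This contradicts $5\mid|L|$.

So $N$ is a direct product of isomorphic nonabelian simple groups, each of even order. By (B1) none of them has a cyclic Sylow $2$-subgroup, so each has order divisible by $4$. As $|N|_2=4$, the group $N$ is simple, and $N\cong\mathrm{PSL}(2,q)$ as in (P1). For $q\equiv 5\pmod 8$ we have $\varepsilon=1$, and for $q\equiv3\pmod8$ we have $\varepsilon=-1$; in both cases $q-\varepsilon\equiv4\pmod 8$. By (P3), $C_N(\bar u)$ contains an element of odd order $(q-\varepsilon)/4$, and Lemma~\ref{lem:radical}(iii) gives $q-\varepsilon\in\{4,12\}$. For $\varepsilon=1$ this means $q\in\{5,13\}$; for $\varepsilon=-1$ it means $q\in\{3,11\}$, so $q=11$. In each case $q$ is prime.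

The normal subgroup $C_L(N)$ meets $N$ in $Z(N)=1$, so it embeds in $L/N$, has odd order, and is trivial. Hence $L$ embeds in $\operatorname{Aut}(N)$, with $N$ mapping to the inner automorphisms, and $|L:N|\le2$ by (P2). Since $|L:N|$ is odd, $L=N$. The orders for $q=5,11,13$ are $60$, $660=4\cdot3\cdot5\cdot11$ and $1092=4\cdot3\cdot7\cdot13$. The condition $5^k\mid|L|$ excludes $q=13$ and forces $k=1$.
\end{proof}

\subsection*{The two remaining quotients}
It remains to compare with $c_1=\frac{71}{20}=\frac{213}{60}$.

\begin{proposition}\label{prop:nocomplement}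
Under the assumptions of this section, $k=1$ and $H\cong A_5$.
\end{proposition}

\begin{proof}
Suppose $L\cong\mathrm{PSL}(2,11)$. The number of Sylow $11$-subgroups of $L$ divides $60$, is $1$ modulo $11$, and is not $1$ by simplicity, so it is $12$, and $L$ has $120$ elements of order $11$. The other $539$ non-identity elements have order at least $2$. Hence $\psi(L)\ge1320+1078+1=2399>2343=\frac{71}{20}\cdot660$, and $\mathrm{o}(H)\ge\mathrm{o}(L)>c_1$ by Lemma~\ref{lem:bounds}(iv), a contradiction.

So $L\cong A_5$, which has $15$ elements of order $2$, $20$ of order $3$ and $24$ of order $5$. Here Lemma~\ref{lem:bounds}(iv) is too weak, since $\mathrm{o}(A_5)<c_1$; we use the exact count of Lemma~\ref{lem:even}. Suppose $R\ne1$. Then $K_u\neq1$ by Lemma~\ref{lem:radical}(i), so $\mathrm{o}(K_u)\ge\frac73$, and with $|H|=60|R|$ the elements of even order contribute at least $30|R|\cdot\frac73=70|R|$ to $\psi(H)$. Since $|R|$ is odd, an element whose image in $L$ has order $3$ or $5$ has odd order and has not yet been counted. The $20$ cosets of order $3$ contribute at least $60|R|$ and the $24$ cosets of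 order $5$ at least $120|R|$. Altogether $\psi(H)\ge250|R|>213|R|=c_1|H|$, a contradiction. Hence $R=1$ and $H\cong A_5$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
If $H$ has a normal $2$-complement, Proposition~\ref{prop:complement} gives $H\cong G_{a,b}$ with $a+b=k$, and $\mathrm{o}(H)=c_k$ by Proposition~\ref{prop:G}(i). Otherwise Proposition~\ref{prop:nocomplement} gives $k=1$ and $H\cong A_5$, and $\psi(A_5)=1+15\cdot2+20\cdot3+24\cdot5=211$.
\end{proof}

This completes the proofs of Theorem~\ref{thm:fiber} and Corollary~\ref{cor:all}: the set of all $n$ for which an $n$-recognizable group exists is the set of all positive integers.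

\begin{thebibliography}{9}

\bibitem{Gor}
Gorenstein, \emph{Finite Groups}, Ch.~5--6.

\bibitem{GW}
Gorenstein and Walter, J. Algebra \textbf{2} (1965).

\bibitem{ZKA}
Ashkan Zarezadeh, Behrooz Khosravi, Zeinab Akhlaghi, \emph{Characterizing some finite groups by the average order}, arXiv:2307.15328 (2023).

\end{thebibliography}
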